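# Tilings by two edges that share $b$ vertices: a false conjecture and the exact asymptotic answer

## Triples at density one seventh: clique, cover, and a third construction

A 3-graph is a vertex set together with a set of triples of vertices, called edges. Let $Y_{3,1}$ be the 3-graph formed by two triples that share exactly one vertex; it has $5$ vertices. A $Y_{3,1}$-tiling of a 3-graph $H$ is a family of vertex-disjoint copies of $Y_{3,1}$ in $H$. Copies need not be induced, so a copy is just a pair of edges of $H$ with exactly one common vertex. The size of the tiling is the number of copies.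

Fix $s=\lfloor n/7\rfloor$ and ask: how many edges can $H$ have on $n$ vertices if it has no $Y_{3,1}$-tiling of size $s+1$?

Two constructions come to mind.

* The clique: choose $5(s+1)-1=5s+4$ vertices and take all triples inside. There is no room for $s+1$ disjoint copies, since these need $5(s+1)$ vertices.
* The cover: choose $s$ vertices and take all triples that meet them. Every copy uses at least one of the chosen vertices, so disjoint copies number at most $s$.

Their edge counts are
$$\binom{5s+4}{3}=\frac{125}{343}\cdot\frac{n^3}{6}+O(n^2),\qquad \binom n3-\binom{n-s}3=\Big(1-\frac{216}{343}\Big)\frac{n^3}6+O(n^2)=\frac{127}{343}\cdot\frac{n^3}6+O(n^2).$$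

The two are nearly tied. The natural guess is that the larger one is asymptotically best. It is not.

**Proposition 1.** Let $s=\lfloor n/7\rfloor$. There are $n$-vertex 3-graphs with no $Y_{3,1}$-tiling of size $s+1$ and with $\frac{135}{343}\cdot\frac{n^3}{6}+O(n^2)$ edges.

**Proof.** Let $A$ be a set of $3s+2$ vertices (this is at most $n$ for $n$ large), and let the edges of $H$ be the triples with at least two vertices in $A$. Suppose $e,f$ are edges with exactly one common vertex. Then
$$|(e\cup f)\cap A|=|e\cap A|+|f\cap A|-|e\cap f\cap A|\ge 2+2-1=3 .$$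
So every copy of $Y_{3,1}$ occupies at least $3$ vertices of $A$, and $s+1$ disjoint copies would occupy at least $3s+3>|A|$ of them. Hence there is no tiling of size $s+1$. Since $|A|=\frac37n+O(1)$,
$$e(H)=\binom{|A|}2(n-|A|)+\binom{|A|}3=\frac{n^3}6\Big(3\cdot\frac{9}{49}\cdot\frac47+\frac{27}{343}\Big)+O(n^2)=\frac{n^3}{6}\cdot\frac{108+27}{343}+O(n^2). \qquad\square$$

So this $H$ beats both natural constructions by $\frac{8}{343\cdot 6}n^3-O(n^2)$ edges.

What changes in general? The proof used only inclusion–exclusion, so one can let $e$ have at least $j$ vertices in $A$ and let two edges share $b$ vertices. The comparison of numbers then has to be redone for each uniformity, each $b$ and each ratio $s/n$. The deeper change is that once a third construction has won, nothing suggests that it is the last one. We shall need a way to describe all competitors at once.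

## The conjectured bound for all $k$, $b$ and $\alpha$

A $k$-graph $H$ has a vertex set $V$ and an edge set $E\subseteq\binom Vk$, and $e(H)=|E|$. For $k$-graphs $F,H$, an $F$-tiling of $H$ is a family of vertex-disjoint copies of $F$ in $H$, and its size is the number of copies. For $k>b\ge0$, $Y_{k,b}$ consists of two edges that meet in exactly $b$ vertices. For example, $Y_{2,1}$ is the path with three vertices, and $Y_{3,2}$ is a pair of triples on four vertices.

The following is posed in Jie Han, Lin Sun, Guanghui Wang, "Large $Y_{3,2}$-tilings in 3-uniform hypergraphs", arXiv:2304.02432 (2023).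

**Conjecture.** Let $n,s,k,b$ be integers with $k,b,n$ positive and $s\ge0$, such that $k>b>0$ and $n\ge(2k-b)(s+1)-1$. If $H$ is a $k$-graph on $n$ vertices without a $Y_{k,b}$-tiling of size $s+1$, then
$$e(H)\le\max\left\{\binom{(2k-b)(s+1)-1}{k},\ \binom nk-\binom{n-s}k\right\}+o(n^k).$$

Here $k,b$ are fixed and the error term means the following: for every fixed $\alpha\in[0,1/(2k-b))$ and $\gamma>0$ there is $n_0=n_0(k,b,\alpha,\gamma)$ such that for all $n\ge n_0$ and $s=\lfloor\alpha n\rfloor$ the bound holds with $\gamma n^k$ in place of $o(n^k)$. (For such $\alpha$ the condition $n\ge(2k-b)(s+1)-1$ is automatic when $n$ is large.) We say that the conjecture holds for $(k,b)$ and $\alpha$ if this is so for that $\alpha$; it is true for $(k,b)$ if it holds for every $\alpha\in[0,1/(2k-b))$, and it fails for $(k,b)$ otherwise.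

Throughout,
$$m:=2k-b=|V(Y_{k,b})|,\qquad \psi_{k,b}(\alpha):=\max\{(m\alpha)^k,\ 1-(1-\alpha)^k\}.$$
For $s=\lfloor\alpha n\rfloor$ we have $m(s+1)-1=m\alpha n+O(1)$ and $n-s=(1-\alpha)n+O(1)$, so the conjectured maximum equals $\psi_{k,b}(\alpha)\frac{n^k}{k!}+O(n^{k-1})$. The conjecture is thus a statement about the function $\psi_{k,b}$.

To see the simplest case by hand, take $k=2$, $b=1$, $s=0$. A graph without a path on three vertices has maximum degree at most $1$, hence at most $n/2=o(n^2)$ edges, in agreement with $\psi_{2,1}(0)=0$.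

These notes prove five theorems.

* Theorem 1: the conjecture is false for $(k,b)=(3,1)$, for every $\alpha$ in an explicit interval that contains $\frac17$.
* Theorem 2: it fails for $b=1$ and every $k\ge3$, and whenever $k\ge8b$.
* Theorem 3: for every $(k,b)$ the true maximum is $\varphi_{k,b}(\alpha)\binom nk+o(n^k)$, where $\varphi_{k,b}$ is an explicit extremal quantity for i.i.d. random variables.
* Theorem 4: the conjecture is true for $(2,1)$; hence for $b=1$ it is true if and only if $k=2$.
* Theorem 5: for every $(k,b)$ the conjectured bound is correct for $0\le\alpha\le\frac1{6k^2}$ and for $0<1-m\alpha\le\frac1{k(4k)^k}$.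

The case $(3,2)$ is proved in the paper of Han, Sun and Wang just named, so for $k\le3$ the only failing pair is $(3,1)$; this remark is not used below. These notes do not determine which pairs with $k\ge4$, $b\ge2$, $k<8b$ satisfy the conjecture.

## Threshold sets and the pairs they refute

We first repeat the opening construction with general parameters.

**Lemma 1.** Let $b<j<k$, $0<\alpha<1/m$, $s=\lfloor\alpha n\rfloor$, and $n$ large. There is an $n$-vertex $k$-graph with no $Y_{k,b}$-tiling of size $s+1$ and with $P_j(\alpha)\frac{n^k}{k!}+O(n^{k-1})$ edges, where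
$$P_j(\alpha):=\mathbb P\big(\mathrm{Bin}(k,(2j-b)\alpha)\ge j\big).$$

**Proof.** Let $|A|=(2j-b)(s+1)-1$. Since $(2j-b)\alpha<m\alpha<1$, this is at most $n$ for large $n$. Let the edges be all $k$-sets with at least $j$ vertices in $A$. If $|e\cap f|=b$ for edges $e,f$, then $|(e\cup f)\cap A|=|e\cap A|+|f\cap A|-|e\cap f\cap A|\ge2j-b$. So $s+1$ disjoint copies would need $(2j-b)(s+1)>|A|$ vertices of $A$, which is impossible. With $p=(2j-b)\alpha$ we have $|A|=pn+O(1)$, and the number of edges is
$$\sum_{i=j}^k\binom{|A|}i\binom{n-|A|}{k-i}=\frac{n^k}{k!}\sum_{i=j}^k\binom ki p^i(1-p)^{k-i}+O(n^{k-1}).\qquad\square$$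

Consequently the conjecture fails for $(k,b)$ and $\alpha$ as soon as $P_j(\alpha)>\psi_{k,b}(\alpha)$ for some $j$ with $b<j<k$.

**Theorem 1.** The conjecture is false for $k=3$, $b=1$ and every $\alpha$ with $\frac{15-2\sqrt{15}}{55}<\alpha<\frac{27}{179}$ (about $0.1319<\alpha<0.1508$). In particular it is false for $\alpha=\frac17$.

**Proof.** For $\alpha=\frac17$, Proposition 1 already does it: the excess over the conjectured maximum is $\frac8{2058}n^3-O(n^2)$, so with $\gamma=\frac1{1000}<\frac8{2058}$ the asserted bound fails for all large $n$. For general $\alpha$ take $j=2$ in Lemma 1. With $p=3\alpha$,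
$$P_2(\alpha)=3p^2(1-p)+p^3=3p^2-2p^3=27\alpha^2-54\alpha^3 .$$
Here $m=5$, and $P_2(\alpha)>125\alpha^3$ iff $\alpha<\frac{27}{179}$. Also $1-(1-\alpha)^3=3\alpha-3\alpha^2+\alpha^3$, and $P_2(\alpha)$ exceeds this iff $55\alpha^2-30\alpha+3<0$, that is, iff $\frac{15-2\sqrt{15}}{55}<\alpha<\frac{15+2\sqrt{15}}{55}$. The upper root is larger than $\frac{27}{179}$, so both inequalities hold on the stated interval. Finally $\frac{27}{179}<\frac15$, so Lemma 1 applies. $\square$

**Theorem 2.** The conjecture fails (a) for $b=1$ and every $k\ge3$, and (b) whenever $k\ge8b$.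

**Proof of (a).** We use $j=2$ at the point $\alpha=\frac1{2k+1}<\frac1{2k-1}=\frac1m$.

**Step 1: the threshold set beats the cover.** With $p=3\alpha$ we have $1-p=\frac{2k-2}{2k+1}$ and $1+(k-1)p=\frac{5k-2}{2k+1}$, so
$$P_2=1-(1-p)^k-kp(1-p)^{k-1}=1-(1-p)^{k-1}\big(1+(k-1)p\big)=1-\frac{(2k-2)^{k-1}(5k-2)}{(2k+1)^k}.$$
This exceeds $1-(1-\alpha)^k=1-\frac{(2k)^k}{(2k+1)^k}$ iff
$$\Big(1-\frac1k\Big)^{k-1}<\frac{2k}{5k-2}.$$
For $k=3,4,5,6$ this reads $\frac49<\frac6{13}$, $\frac{27}{64}<\frac8{18}$, $\frac{256}{625}<\frac{10}{23}$, $\frac{3125}{7776}<\frac{12}{28}$, all true. For $k\ge7$ the left side equals $(1+\frac1{k-1})^{-(k-1)}$, which decreases in $k$, so it is at most $(6/7)^6<0.397<\frac25<\frac{2k}{5k-2}$.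

**Step 2: at this $\alpha$ the cover beats the clique.** With $y=\frac1{2k}$ the inequality $\ln\frac{1+y}{1-y}>2y$ gives $(m\alpha)^k=\big(\frac{2k-1}{2k+1}\big)^k=\big(\frac{1-y}{1+y}\big)^k<e^{-2ky}=e^{-1}<0.368$. On the other hand $(1+\frac1{2k})^{2k}$ increases in $k$, hence so does $(1+\frac1{2k})^k$, and
$$1-(1-\alpha)^k=1-\Big(1+\frac1{2k}\Big)^{-k}\ge1-\Big(\frac67\Big)^3=\frac{127}{343}>0.370 .$$

So $\psi_{k,1}(\alpha)=1-(1-\alpha)^k<P_2(\alpha)$, and Lemma 1 applies.

**Proof of (b).** We use $j=k-1$, at a point where clique and cover tie. Note that $k\ge8$ and $b<k-1<k$.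

**Step 1: the tie.** The function $c\mapsto c^k-[1-(1-\frac cm)^k]$ is negative for small $c>0$, because $c^k=O(c^2)$ while the bracket is $\frac{kc}m+O(c^2)$. At $c=1$ it equals $(1-\frac1m)^k>0$. Let $c\in(0,1)$ be a zero and put $\alpha=c/m$. Then $\psi_{k,b}(\alpha)=c^k$.

**Step 2: the ratio $P_{k-1}(\alpha)/\psi_{k,b}(\alpha)$.** Put $y=\frac2m$ and $r=1-y$. Then $(2j-b)\alpha=(m-2)\frac cm=rc$, and $P_{k-1}(\alpha)=k(rc)^{k-1}(1-rc)+(rc)^k=(rc)^{k-1}(k-(k-1)rc)$. Hence
$$\frac{P_{k-1}(\alpha)}{c^k}=r^{k-1}\Big(\frac kc-(k-1)r\Big)=(1-y)^{k-1}\Big(1+(k-1)y+k\big(\tfrac1c-1\big)\Big).$$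
By $\ln u\le u-1$ with $u=\frac1c$, $k(\frac1c-1)\ge-\ln c^k$. And $c^k=1-(1-\frac cm)^k\le1-(1-\frac1m)^k=1-(1-\frac y2)^k$. So, with $\delta(y):=-\ln\big(1-(1-\frac y2)^k\big)$, the ratio is at least
$$g(y):=(1-y)^{k-1}\big(1+(k-1)y\big)+(1-y)^{k-1}\delta(y).$$
It suffices to show $g(y)>1$.

**Step 3: reduction to one value of $y$.** Both summands decrease on $(0,1)$. The first has logarithmic derivative $-\frac{k-1}{1-y}+\frac{k-1}{1+(k-1)y}<0$. The second is a product of two positive decreasing functions. Since $b\le k/8$, $m\ge\frac{15}8k$ and $y\le y_0:=\frac xk$ with $x:=\frac{16}{15}$. So it suffices that $g(y_0)>1$.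

**Step 4: a bound for $\delta(y_0)$.** The quantity $(1-\frac{8}{15k})^k$ increases in $k$, so for $k\ge8$ it is at least $(14/15)^8>0.5757$ (square $\frac{14}{15}$ three times). Since $e^{0.85}<2.34$ and $0.4243\cdot2.34<1$, we get $\delta(y_0)\ge-\ln0.4243>0.85$. With $A:=2.91<1+x+0.85$,
$$g(y_0)=\Big(1-\frac xk\Big)^{k-1}\Big(1+x-\frac xk+\delta(y_0)\Big)\ge\Big(1-\frac xk\Big)^{k-1}\Big(A-\frac xk\Big).$$

**Step 5: a bound for the power.** For $w\ge1$ we have $\ln w\le\frac12(w-\frac1w)$: equality holds at $w=1$, and the derivatives satisfy $\frac1w\le\frac12(1+\frac1{w^2})$. With $w=\frac1{1-z}$ this gives $-\ln(1-z)\le\frac{z(2-z)}{2(1-z)}$. Put $z=\frac xk$: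
$$-(k-1)\ln\Big(1-\frac xk\Big)\le\frac{(k-1)x(2k-x)}{2k(k-x)}=x-\frac x{2k}\cdot\frac{(2-x)k-x}{k-x},$$
where the equality is checked by $2k(k-x)-\big((2-x)k-x\big)=2k^2-kx-2k+x=(k-1)(2k-x)$. Now $2-x-\frac xk\ge\frac{14}{15}-\frac2{15}=\frac45>0$, so the last fraction is at least $\frac{(2-x)k-x}{k}=2-x-\frac xk\ge\frac45$. Hence the left side is at most $x-\frac\kappa k$ with $\kappa:=\frac{2x}5=\frac{32}{75}$, and
$$\Big(1-\frac xk\Big)^{k-1}\ge e^{-x}e^{\kappa/k}\ge e^{-x}\Big(1+\frac\kappa k\Big).$$

**Step 6: conclusion.** We have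
$$\Big(1+\frac\kappa k\Big)\Big(A-\frac xk\Big)=A+\frac1k\Big(\kappa A-x-\frac{\kappa x}k\Big)\ge A,$$
because $\kappa A>1.24$, $x<1.067$ and $\frac{\kappa x}k<0.06$. So $g(y_0)\ge e^{-16/15}A$. Since $e^{16/15}=e\cdot e^{1/15}<2.7183\cdot1.069<2.906<A$, we get $g(y_0)>1$. Lemma 1 applies at $\alpha=c/m$. $\square$

## Where threshold sets stop, and what replaces them

The first thing to try next is to feed every pair $(k,b)$ into Lemma 1. This stops quickly. If $b=k-1$, as for $(2,1)$ and $(3,2)$, there is no $j$ with $b<j<k$ at all. For $(k,b)=(4,2)$ there is exactly one, $j=3$, and it never wins. Indeed $m=6$ and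
$$P_3(\alpha)=4(4\alpha)^3-3(4\alpha)^4=256\alpha^3-768\alpha^4 .$$
For $\alpha\ge\frac{16}{129}$ we have $256\le2064\alpha$, so $P_3(\alpha)\le1296\alpha^4=(6\alpha)^4$. For $0<\alpha\le\frac18$, the quotient $P_3(\alpha)/\alpha=256\alpha^2-768\alpha^3$ is increasing (its derivative is positive for $\alpha<\frac29$), hence at most $4-\frac32=\frac52$. Meanwhile $\frac{1-(1-\alpha)^4}\alpha=\sum_{i=0}^3(1-\alpha)^i$ is decreasing, hence at least $\frac{1695}{512}>3$. Since $\frac{16}{129}<\frac18$, the two ranges cover $(0,\frac16)$.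

When threshold sets do not win, we learn nothing, because Lemma 1 gives no upper bound. So look again at why it works. Give each vertex of $A$ the weight $\frac1{2j-b}$ and every other vertex the weight $0$. The proof says that each copy has weight at least $1$, while the total weight is less than $s+1$. The cover is the same argument with weight $1$ on $s$ vertices, and the clique is the same with weight $\frac1m$ on $m(s+1)-1$ vertices. The replacement is to allow every weight $w:V\to[0,\infty)$ of total less than $s+1$.

Given $w$, which $k$-sets may we take as edges? If $|e\cap f|=b$, then $w(e\cup f)=w(e)+w(f)-w(e\cap f)$, and we split this evenly: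
$$w(e\cup f)=\tfrac12\big[2w(e)-w(e\cap f)\big]+\tfrac12\big[2w(f)-w(e\cap f)\big].\tag{1}$$
So it is enough that each edge $e$ satisfies $2w(e)-w(S)\ge1$ for every $b$-subset $S$ of $e$. This is a condition on $e$ alone.

**Definition 1.** For $x\in[0,\infty)^k$ let
$$\Phi(x):=\min_{S\subset[k],\,|S|=b}\Big(\sum_{i\in S}x_i+2\sum_{i\notin S}x_i\Big)=2\sum_ix_i-(\text{sum of the }b\text{ largest }x_i).$$

The function $\Phi$ is continuous, symmetric and nondecreasing in each coordinate, as a minimum of finitely many such linear functions (symmetry comes from taking all $S$). Moreover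
$$\max_ix_i\le\sum_ix_i\le\Phi(x)\le2\sum_ix_i.$$
Example: for $(k,b)=(3,1)$, $\Phi(x,y,z)=2(x+y+z)-\max(x,y,z)$. The vectors $(\frac15,\frac15,\frac15)$, $(\frac13,\frac13,0)$ and $(1,0,0)$ all have $\Phi=1$. They are the edges that just qualify in the clique, the threshold set and the cover.

Only the distribution of the weights matters for counting edges, so we pass to random variables.

**Definition 2.** For $\alpha\ge0$ let $\varphi(\alpha)=\varphi_{k,b}(\alpha):=\sup\mathbb P\big(\Phi(X_1,\dots,X_k)\ge1\big)$, the supremum over i.i.d. nonnegative $X_1,\dots,X_k\sim X$ with $\mathbb EX\le\alpha$.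

Examples, for $0\le\alpha<\frac1m$. Let $X=\frac1m$ with probability $m\alpha$ and $X=0$ otherwise: if all $X_i=\frac1m$ then $\Phi=1$, so $\varphi(\alpha)\ge(m\alpha)^k$. Let $X=1$ with probability $\alpha$ and $X=0$ otherwise: one coordinate $1$ suffices, so $\varphi(\alpha)\ge1-(1-\alpha)^k$. Hence
$$\varphi_{k,b}(\alpha)\ge\psi_{k,b}(\alpha)\qquad(0\le\alpha<1/m).\tag{2}$$

**Lemma 2.** (i) The supremum is unchanged if $X\in[0,1]$ is required, and is then attained. (ii) It is unchanged if $X$ is required to have finite support in $[0,1]$. (iii) $\varphi$ is nondecreasing, $\varphi(\alpha)\le2k\alpha$, and $\varphi(\alpha)\ge(\alpha/\alpha')^k\varphi(\alpha')$ for $0<\alpha\le\alpha'$. Hence $\varphi$ is continuous on $[0,\infty)$.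

**Proof.** (i) Replace $X$ by $\min(X,1)$; the mean does not grow. If some $X_i\ge1$, the truncated vector has an entry $1$, so still $\Phi\ge1$; otherwise nothing changes. Now the probability measures on $[0,1]$ with mean at most $\alpha$ form a weakly compact set. If $\mu_n\to\mu$ weakly, then $\mu_n^{\otimes k}\to\mu^{\otimes k}$ weakly, and since $\{\Phi\ge1\}$ is closed, the portmanteau theorem gives $\limsup_n\mu_n^{\otimes k}(\Phi\ge1)\le\mu^{\otimes k}(\Phi\ge1)$. So $\mu\mapsto\mu^{\otimes k}(\Phi\ge1)$ is upper semicontinuous, and an upper semicontinuous function on a nonempty compact set attains its maximum.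

(iii) Monotonicity is clear. Since $\mathbb E\Phi\le2\sum\mathbb EX_i\le2k\alpha$, Markov's inequality gives $\varphi(\alpha)\le2k\alpha$. If $X$ has mean at most $\alpha'$ and $\xi$ is an independent Bernoulli$(\alpha/\alpha')$ variable, then $X\xi$ has mean at most $\alpha$. With probability $(\alpha/\alpha')^k$ all $\xi_i=1$, independently of the $X_i$, so the success probability of $X\xi$ is at least $(\alpha/\alpha')^k$ times that of $X$. For continuity: at $0$, $0\le\varphi(\alpha)\le2k\alpha$; at $\alpha_0>0$, the inequalities $(\alpha/\alpha')^k\varphi(\alpha')\le\varphi(\alpha)\le\varphi(\alpha')$, read with $\alpha=\alpha_0$, $\alpha'\downarrow\alpha_0$ and with $\alpha'=\alpha_0$, $\alpha\uparrow\alpha_0$, give right and left continuity.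

(ii) For $\alpha=0$ only $X=0$ a.s. is allowed. Let $\alpha>0$ and $X\in[0,1]$ with mean at most $\alpha$. Then $\lceil NX\rceil/N\ge X$ has finite support in $[0,1]$ and mean at most $\alpha+\frac1N$, and its success probability is at least that of $X$. Multiply it by an independent Bernoulli variable with parameter $\alpha/(\alpha+\frac1N)$ as in (iii). The mean becomes at most $\alpha$, and at most a factor $\big(\alpha/(\alpha+\frac1N)\big)^k\to1$ is lost. $\square$

## Weights give the exact asymptotics

**Theorem 3.** Let $0\le\alpha<1/m$ and $s=\lfloor\alpha n\rfloor$. The maximum number of edges of an $n$-vertex $k$-graph without a $Y_{k,b}$-tiling of size $s+1$ equals $\varphi_{k,b}(\alpha)\binom nk+o(n^k)$. Consequently the conjecture holds for $(k,b)$ and $\alpha$ if and only if $\varphi_{k,b}(\alpha)=\psi_{k,b}(\alpha)$.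

The last sentence follows from the first: the conjectured bound is $\psi_{k,b}(\alpha)\binom nk+o(n^k)$, so it is correct iff $\varphi\le\psi$, and $\varphi\ge\psi$ by (2).

**Proof of the lower bound.** We turn a random variable into a hypergraph. Let $X$ have positive values $x_1,\dots,x_r$ with probabilities $p_1,\dots,p_r$, value $0$ otherwise, and mean at most $\alpha$. Give weight $x_i$ to $\lfloor p_in\rfloor$ vertices and weight $0$ to the rest. Then $w(V)\le n\sum p_ix_i\le\alpha n<s+1$. Let the edges be the $k$-sets $e$ with $\Phi(w|_e)\ge1$. If $e,f$ are edges with $|e\cap f|=b$, then $2w(e)-w(e\cap f)\ge\Phi(w|_e)\ge1$, and likewise for $f$, so (1) gives $w(e\cup f)\ge1$. Thus $s+1$ disjoint copies would have total weight at least $s+1>w(V)$, a contradiction.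

For the edge count, choose $k$ vertices uniformly with repetition allowed. The weight of one of them is within total variation distance $\frac rn$ of $X$, so the $k$-tuple of weights is within $\frac{kr}n$ of $(X_1,\dots,X_k)$. At most $\binom k2n^{k-1}$ ordered tuples have a repeated vertex. Hence
$$k!\,e(H)\ge n^k\Big(\mathbb P(\Phi(X_1,\dots,X_k)\ge1)-\frac{kr}n\Big)-\binom k2n^{k-1}.$$
By Lemma 2(ii) the probability here can be taken as close to $\varphi(\alpha)$ as we like.

**Tools for the upper bound.** For disjoint vertex sets $W_1,\dots,W_k$ let $d(W_1,\dots,W_k)$ be the number of edges with exactly one vertex in each $W_j$, divided by $\prod|W_j|$. A tuple $(V_1,\dots,V_k)$ of disjoint sets of common size $N$ is called $\varepsilon$-regular if all $W_j\subset V_j$ with $|W_j|\ge\varepsilon N$ satisfy $|d(W_1,\dots,W_k)-d(V_1,\dots,V_k)|\le\varepsilon$. A complete $k$-partite tuple is $\varepsilon$-regular for every $\varepsilon$. For $k=2$, if the edges are exactly the pairs between one half of $V_1$ and one half of $V_2$, then the density is $\frac14$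 but the two halves have density $1$, so the pair is not $\frac12$-regular.

The weak hypergraph regularity lemma (F. Chung, "Regularity lemmas for hypergraphs and quasi-randomness", Random Structures Algorithms 1991; see also Frankl–Rödl 1992) says: for all $\varepsilon,t_0$ there are $T_0,n_0$ such that every $k$-graph on $n\ge n_0$ vertices has a partition $V=V_0\cup V_1\cup\dots\cup V_t$ with $t_0\le t\le T_0$, $|V_0|\le\varepsilon n$, $|V_1|=\dots=|V_t|=:N$, in which all but at most $\varepsilon\binom tk$ of the tuples $(V_{i_1},\dots,V_{i_k})$ are $\varepsilon$-regular.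

The other tool is linear programming duality, which will produce the weights.

**Proof of the upper bound.** Let $\gamma>0$.

**Step 1: constants and the reduced $k$-graph.** By continuity of $\varphi$ pick $\eta>0$ with $\alpha+\eta\le1$ and $\varphi(\alpha+\eta)\le\varphi(\alpha)+\gamma$. Let $0<\varepsilon\le\min(\gamma,\eta/8)$, $\varepsilon<1$, and $t_0\ge1/\gamma$. Let $H$ have no $Y_{k,b}$-tiling of size $s+1$, and apply the regularity lemma. Let $R$ be the $k$-graph on $[t]$ whose edges are the $k$-sets of indices with $\varepsilon$-regular tuple of density at least $2\varepsilon$. Each edge of $R$ accounts for at most $N^k\le(n/t)^k$ edges of $H$. The edges of $H$ not counted in this way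

* meet $V_0$: at most $|V_0|n^{k-1}\le\varepsilon n^k$;
* or have two vertices in one cluster: at most $t\binom N2n^{k-2}\le\frac{n^k}{t}\le\gamma n^k$;
* or lie in irregular tuples: at most $\varepsilon\binom tkN^k\le\varepsilon n^k$;
* or lie in tuples of density below $2\varepsilon$: at most $2\varepsilon\binom tkN^k\le2\varepsilon n^k$.

So
$$e(H)\le e(R)\Big(\frac nt\Big)^k+5\gamma n^k.\tag{3}$$

**Step 2: a linear program for fractional tilings of $R$.** A copy of $Y_{k,b}$ can be placed on $e\in R$ with its $b$ common vertices in the clusters of a set $S\in\binom eb$; then it uses one vertex in each cluster of $S$ and two in each cluster of $e\setminus S$. Accordingly put $c_{e,S}(i)=1$ for $i\in S$ and $c_{e,S}(i)=2$ for $i\in e\setminus S$. Let $\tau$ be the maximum of $\sum z_{e,S}$ over $z\ge0$ with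
$$\sum_{(e,S):\,i\in e}c_{e,S}(i)z_{e,S}\le1\quad\text{for every }i\in[t].$$
The program is feasible ($z=0$) and bounded, so by duality $\tau$ equals the minimum of $\sum_iw_i$ over $w\ge0$ with $\sum_{i\in e}c_{e,S}(i)w_i\ge1$ for all $(e,S)$, and the minimum is attained. Minimizing over $S$, the dual constraints say exactly that $\Phi(w|_e)\ge1$ for every $e\in R$.

Example: let $(k,b)=(3,1)$ and let $R$ have the single edge $\{1,2,3\}$. Then $z_{e,S}=\frac15$ for the three choices of $S$ is feasible, since each $i$ receives $\frac15+2\cdot\frac25=1$, and $w=(\frac15,\frac15,\frac15)$ is dual feasible. Both sums are $\frac35$, so $\tau=\frac35$.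

**Step 3: $\tau\le(\alpha+\eta)t$ for large $n$.** The point is that a large fractional tiling of $R$ would give a large tiling of $H$. Suppose $\tau>(\alpha+\eta)t$ and take an optimal $z$. For the pairs $(e,S)$ in turn, choose $\lfloor(1-\varepsilon)z_{e,S}N\rfloor$ copies of $Y_{k,b}$, each with one vertex in $V_i$ for $i\in S$ and two in $V_i$ for $i\in e\setminus S$, all copies vertex-disjoint. We show that this never gets stuck. By the constraints on $z$, at most $(1-\varepsilon)N$ vertices of a cluster are ever used. So before each choice the set $W_i\subset V_i$ of unused vertices has $|W_i|\ge\varepsilon N$ for $i\in e$, and by regularity the $W_i$ span at least $(2\varepsilon-\varepsilon)\prod_{i\in e}|W_i|$ edges. By averaging, some choice of one vertex in each $W_i$, $i\in S$, extends to an edge in at least $\varepsilon\prod_{i\in e\setminus S}|W_i|>0$ ways. If no two of these extensions were disjoint, all of them would meet a fixed one, which has $k-b$ vertices, so their number would be at most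
$$\sum_{i\in e\setminus S}\ \prod_{l\in e\setminus S,\,l\ne i}|W_l|\le\frac{k-b}{\varepsilon N}\prod_{i\in e\setminus S}|W_i| .$$
This is less than $\varepsilon\prod_{i\in e\setminus S}|W_i|$ once $N>k/\varepsilon^2$, which holds for large $n$ because $N\ge(1-\varepsilon)n/T_0$. So two extensions are disjoint, and together with the chosen vertices in $W_i$, $i\in S$, they form two edges that meet in exactly $b$ vertices: the required copy.

The number of pairs $(e,S)$ is at most $\binom{T_0}k\binom kb=O_{T_0}(1)$, and $N\ge(1-\varepsilon)n/t$. So the number of copies is at least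
$$(1-\varepsilon)N\tau-O_{T_0}(1)\ge(1-\varepsilon)^2(\alpha+\eta)n-O_{T_0}(1)\ge\big(\alpha+\tfrac{3\eta}4\big)n-O_{T_0}(1)>s+1$$
for large $n$, where we used $(1-\varepsilon)^2(\alpha+\eta)\ge\alpha+\eta-2\varepsilon$ and $2\varepsilon\le\frac\eta4$. This contradicts the assumption on $H$.

**Step 4: reading the dual solution as a random variable.** Let $w$ be an optimal dual solution and let $X=w_i$ for uniform $i\in[t]$. By Step 3, $\mathbb EX=\tau/t\le\alpha+\eta$. Each edge of $R$ yields $k!$ ordered tuples of indices with $\Phi\ge1$, among all $t^k$ tuples, so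
$$k!\,e(R)\le t^k\,\mathbb P(\Phi(X_1,\dots,X_k)\ge1)\le t^k\varphi(\alpha+\eta)\le t^k(\varphi(\alpha)+\gamma).$$
Inserting this in (3) gives $e(H)\le(\varphi(\alpha)+\gamma)\frac{n^k}{k!}+5\gamma n^k$ for all large $n$. Since $\gamma$ was arbitrary, the proof is complete. $\square$

From now on no hypergraphs are needed: deciding the conjecture for $(k,b)$ and $\alpha$ means deciding whether $\varphi_{k,b}(\alpha)=\psi_{k,b}(\alpha)$.

## Paths on three vertices in graphs: $\varphi_{2,1}=\psi_{2,1}$

**Theorem 4.** $\varphi_{2,1}(\alpha)=\max\{9\alpha^2,2\alpha-\alpha^2\}=\psi_{2,1}(\alpha)$ for $0\le\alpha<\frac13$. Hence the conjecture is true for $(k,b)=(2,1)$. Together with Theorem 2(a): for $b=1$ the conjecture is true if and only if $k=2$.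

**Proof.** Here $m=3$ and $\Phi(x,y)=x+y+\min(x,y)$.

**Step 1: rewrite the condition as an order relation.** Call $x,y\in[0,1]$ related if $\Phi(x,y)\ge1$. Call $x$ small if $x<\frac13$ and big otherwise. Define the level $\ell(x)=x$ for small $x$ and $\ell(x)=\frac{1-x}2\in[0,\frac13]$ for big $x$. Two big points are always related, and two small points never are. A small $x$ and a big $y$ are related iff $2x+y\ge1$, that is, iff $\ell(y)\le\ell(x)$. Example: the small point $0.2$ and the big point $0.6$ both have level $0.2$ and are related, with $\Phi=1$; the small point $0.1$ and the big point $0.6$ are not. A level $\xi\in(0,\frac13)$ consists of the two points $\xi$ and $1-2\xi$; level $0$ consists of $0$ and $1$; level $\frac13$ of the point $\frac13$ alone.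

**Step 2: choose a good maximizer.** Fix $M\ge3$. By Lemma 2(ii) it suffices to bound $F(\mu):=\mu^{\otimes2}(\Phi\ge1)$ over measures on $[0,1]$ with at most $M$ atoms and mean at most $\alpha$, with a bound that does not depend on $M$. This family is compact, being a continuous image of a compact set of positions and masses, and $F$ is upper semicontinuous, so a maximizer exists. The set of maximizers is closed in the family, hence compact, and the mean is continuous; let $\mu$ be a maximizer of minimal mean.

**Step 3: on each occupied level in $(0,\frac13)$ the masses are in ratio $2:1$.** Let $\xi\in(0,\frac13)$ be a level with $p=\mu(\{\xi\})$, $q=\mu(\{1-2\xi\})$ and $p+q>0$. Let $\xi^-<\xi<\xi^+$ be the neighbors of $\xi$ in the finite set $\{0,\frac13\}\cup\{\text{levels of atoms}\}$. Move level $\xi$ to level $\xi+t$, that is, $\xi\mapsto\xi+t$ and $1-2\xi\mapsto1-2\xi-2t$. For $\xi^-<\xi+t<\xi^+$ small points stay small, big points stay big, and no comparison between levels changes. So $F$ is unchanged, while the mean changes by $(p-2q)t$. If $p\ne2q$,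 a small $t$ of the right sign gives a maximizer of smaller mean, a contradiction. So $p=2q$, and since $p+q>0$, both are positive.

**Step 4: $\mu$ is supported on $\{0,\frac13,1\}$.** Suppose some level $\xi\in(0,\frac13)$ is occupied, with notation as in Step 3, and move it all the way to $\xi^+$. The mean changes by $(p-2q)(\xi^+-\xi)=0$, and the number of atoms does not increase.

No related pair is lost. The moved big atom stays big, hence related to all big atoms. Among small atoms it was related exactly to those at level $\xi$, which move along, and those at levels at least $\xi^+$; it remains related to all of these. (If $\xi^+=\frac13$, there are no small atoms at levels at least $\xi^+$, and the small atom at level $\xi$ becomes big.) The moved small atom only gains: if it stays small, its level has gone up; if it becomes big, it is related to all big atoms, and its earlier partners were big.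

Something is gained. If $\xi^+<\frac13$, then $\xi^+$ is an occupied level, so by Step 3 its big atom has mass $q'>0$. It was not related to the small atom at $\xi$, and is related to it after the move: a gain of $2pq'>0$. If $\xi^+=\frac13$, the moved small atom sits at $\frac13$ and becomes related to itself: a gain of at least $p^2>0$. Either way $F$ strictly increases, contradicting maximality. So all atoms have level $0$ or $\frac13$.

**Step 5: one-variable optimization.** Let $q=\mu(\{1\})$ and $a=\mu(\{\frac13\})$. The mean constraint gives $a\le3(\alpha-q)$, so $0\le q\le\alpha$. The related pairs are those containing a $1$, and $(\frac13,\frac13)$. So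
$$F(\mu)=1-(1-q)^2+a^2\le h(q):=2q-q^2+9(\alpha-q)^2 .$$
Since $h''=16>0$, $h$ is convex and $F(\mu)\le\max\{h(0),h(\alpha)\}=\max\{9\alpha^2,2\alpha-\alpha^2\}=\psi_{2,1}(\alpha)$. With (2) we get equality, and Theorem 3 finishes the proof. $\square$

## Both ends of the range of $\alpha$, for every pair $(k,b)$

**Theorem 5.** Let $k>b>0$ (so $k\ge2$). (a) If $0\le\alpha\le\frac1{6k^2}$, then $\varphi_{k,b}(\alpha)=1-(1-\alpha)^k$. (b) If $0<1-m\alpha\le\frac1{k(4k)^k}$, then $\varphi_{k,b}(\alpha)=(m\alpha)^k$. Hence, by Theorem 3, the conjectured bound holds for these $\alpha$.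

(The last sentence: by (2), $\varphi\ge\psi\ge$ either of the two terms, so equality of $\varphi$ with one term forces $\varphi=\psi$.)

The obvious attempt is Markov's inequality. The minimum in $\Phi$ is at most the average over all $S$, so $\Phi(x)\le(2-\frac bk)\sum x_i=\frac mk\sum x_i$, and therefore $\varphi(\alpha)\le m\alpha$. This is not enough anywhere: for $0<m\alpha<1$ we have $m\alpha>(m\alpha)^k$, and $m\alpha>k\alpha\ge1-(1-\alpha)^k$. Near $\alpha=0$ the slope is wrong ($m$ instead of $k$), and near $\alpha=\frac1m$ the bound misses the factor $k$ in the slope of $(m\alpha)^k$. Applied to all coordinates at once, Markov's inequality knows nothing about the distribution of $X$.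

What helps is to take an optimal distribution, perturb it, and read off a first-order condition. That condition pins a one-coordinate success probability from below on the support of $X$, and Markov's inequality in the other coordinates bounds it from above. Together they force the values of $X$ into two groups with a gap between them.

**Lemma 3.** Let $0<\alpha<1/m$, let $\mu$ on $[0,1]$ attain $F:=\varphi(\alpha)$, let $X_i\sim\mu$ be i.i.d., and let $G(x)=\mathbb P(\Phi(x,X_2,\dots,X_k)\ge1)$. There are $\nu,\lambda\ge0$ with $G(x)\le\nu+\lambda x$ on $[0,1]$, with equality for $\mu$-a.e. $x$, and $F=\nu+\lambda\alpha$. Also $\nu+\lambda\ge G(1)=1$.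

**Proof.** The measure $\mu$ exists by Lemma 2(i), and $G$ is nondecreasing, hence measurable. For $\rho$ on $[0,1]$ with mean at most $\alpha$ and $\theta\in[0,1]$, the measure $(1-\theta)\mu+\theta\rho$ has mean at most $\alpha$. By symmetry of $\Phi$ its success probability is
$$(1-\theta)^kF+k\theta(1-\theta)^{k-1}\int G\,d\rho+O(\theta^2)=F+k\theta\Big(\int G\,d\rho-F\Big)+O(\theta^2).$$
By optimality $\int G\,d\rho\le F$; and $F=\int G\,d\mu$ by Fubini. Let
$$v(a)=\sup\Big\{\int G\,d\rho:\ \rho\text{ on }[0,1]\text{ with mean at most }a\Big\},\qquad a\in[0,1].$$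
Mixing measures shows that $v$ is concave; it is clearly nondecreasing; and $v(\alpha)=F$ by what we just saw. Since $\alpha$ is an interior point of $[0,1]$, there is a supporting line: $v(a)\le F+\lambda(a-\alpha)$ on $[0,1]$. Here $\lambda\ge0$, since $v$ is nondecreasing. Put $\nu=F-\lambda\alpha$. With $\rho=\delta_x$ we get $G(x)\le v(x)\le\nu+\lambda x$. In particular $\nu\ge G(0)\ge0$. Next,
$$F=\int G\,d\mu\le\nu+\lambda\int x\,d\mu\le\nu+\lambda\alpha=F,$$
so equality holds throughout and $G(x)=\nu+\lambda x$ for $\mu$-a.e. $x$. Finally $G(1)=1$ because $\Phi\ge\max_ix_i$. $\square$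

In both parts let $T$ be the set of $x\in[0,1]$ with $G(x)=\nu+\lambda x$; then $\mu(T)=1$. By (2) only upper bounds for $F=\varphi(\alpha)$ are needed.

**Proof of (a).** If $\alpha=0$, then $\varphi(0)=0$ by Lemma 2(iii). Let $\alpha>0$; note that $\alpha\le\frac1{6k^2}<\frac1{2k}<\frac1m$, so Lemma 3 applies.

**Step 1: the values of $X$ are either $O(\alpha)$ or at least $\frac34$.** Let $\Sigma'=X_2+\dots+X_k$. Choosing $S\ni1$ in the definition of $\Phi$ (possible as $b\ge1$) gives $\Phi(x,X_2,\dots,X_k)\le x+2\Sigma'$. So for $x<1$, by Markov's inequality, $G(x)\le\mathbb P(2\Sigma'\ge1-x)\le\frac{2k\alpha}{1-x}$. On $T$, since $\lambda\ge1-\nu$,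
$$G(x)=\nu+\lambda x\ge\nu+(1-\nu)x=x+\nu(1-x)\ge x .$$
Hence $x(1-x)\le2k\alpha\le\frac1{3k}\le\frac3{16}$ on $T$, that is, $(x-\frac14)(x-\frac34)\ge0$. So every $x\in T$ satisfies either $x\ge\frac34$, or $x\le\frac14$ and then $\frac34x\le2k\alpha$, i.e. $x\le\frac83k\alpha$.

**Step 2: a success needs a large value.** Let $L=[\frac34,1]$ and $q=\mu(L)$. By Markov's inequality $q\le\frac43\alpha$. If all $X_i\in T\setminus L$, then $\Phi\le2\sum X_i\le2k\cdot\frac83k\alpha=\frac{16}3k^2\alpha\le\frac{16}{18}<1$. Hence $F\le1-(1-q)^k$, and it suffices to show $q\le\alpha$. We have $q>0$, since $F\ge1-(1-\alpha)^k>0$.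

**Step 3: $q\le\alpha$.** If all large values are $1$, this is the mean constraint; otherwise we must show that the saving on large values is paid for by the mass on small values. Let $1-\theta$ be the essential infimum of $\mu$ on $L$, so $0\le\theta\le\frac14$. If $\theta=0$, then $X=1$ a.s. on $\{X\in L\}$ and $q\le\mathbb EX\le\alpha$. Let $\theta>0$ and $\beta=\mathbb E[X;X\notin L]$. There are points $x\in T\cap L$ with $x<1$ arbitrarily close to $1-\theta$. For these, by Step 1 and by splitting according to whether some $X_i$, $i\ge2$, lies in $L$,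
$$\tfrac34\le x\le G(x)\le(k-1)q+\mathbb P\big(\text{no }X_i\in L\ (i\ge2),\ 2\Sigma'\ge1-x\big)\le\tfrac14+\frac{2k\beta}{1-x}.$$
Here $(k-1)q\le\frac43k\alpha\le\frac2{9k}\le\frac14$, and Markov's inequality was applied to $2\sum_{i\ge2}X_i\mathbf 1[X_i\notin L]$. So $1-x\le4k\beta$, and letting $x\to1-\theta$ gives $\theta\le4k\beta$. Therefore
$$\alpha\ge\mathbb EX\ge\beta+q(1-\theta)\ge\frac\theta{4k}+q-q\theta=q+\theta\Big(\frac1{4k}-q\Big)\ge q,$$
since $q\le\frac43\alpha\le\frac2{9k^2}\le\frac1{4k}$. Hence $F\le1-(1-q)^k\le1-(1-\alpha)^k$. $\square$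

**Proof of (b).** Put $\eta=\frac1m$ and $\varepsilon=1-m\alpha$, so $\alpha=\eta(1-\varepsilon)$, and $0<\alpha<\frac1m$. The hypothesis gives $k\varepsilon\le(4k)^{-k}\le\frac1{64}$, hence
$$(k\varepsilon)^{1/k}\le\frac1{4k},\qquad\varepsilon\le\frac1{k(4k)^2}=\frac1{16k^3}\le\frac3{64k^2}.$$
The extremal example has $X\in\{0,\eta\}$; the plan is to show that the values of $X$ are either close to $\eta$ or far below it.

**Preparation: notation and the basic inequality.** Let $X\sim\mu$, and
$$E_+=\mathbb E(X-\eta)_+,\qquad D=\mathbb E(\eta-X)_+,\qquad v=\mathbb P(X<\eta).$$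
By (2), $F\ge(m\alpha)^k=(1-\varepsilon)^k\ge1-k\varepsilon$. The mean constraint reads $\eta+E_+-D\le\alpha=\eta-\eta\varepsilon$, so $E_+\le D-\eta\varepsilon<D$. If all $X_i<\eta$, then $\Phi<m\eta=1$; so $v^k\le1-F\le k\varepsilon$ and $v\le\frac1{4k}$.

For $x=\eta-\theta$ with $0<\theta\le\eta$, choose $S\not\ni1$ in $\Phi$ (possible as $b\le k-1$) and use $X_i\le\eta+(X_i-\eta)_+$. The coefficients sum to $m$, that of $x$ is $2$, and all are at most $2$, so
$$\Phi(x,X_2,\dots,X_k)\le m\eta-2\theta+2\sum_{i\ge2}(X_i-\eta)_+=1-2\theta+2\sum_{i\ge2}(X_i-\eta)_+.\tag{4}$$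
So $\Phi\ge1$ forces $\sum_{i\ge2}(X_i-\eta)_+\ge\theta$, and $G(x)\le kE_+/\theta$ by Markov's inequality. If moreover $x\in T$, then $G(x)=\nu+\lambda\eta-\lambda\theta\ge\nu+\lambda\alpha-\lambda\theta=F-\lambda\theta\ge1-k\varepsilon-\lambda\theta$. Thus, for $x=\eta-\theta\in T$ with $\theta>0$,
$$1-k\varepsilon-\lambda\theta\le G(x)\le\frac{kE_+}\theta.\tag{5}$$

**Step 1: $\frac m2\le\lambda\le\frac m{1-\varepsilon}$.** This makes (5) effective. The upper bound is $\lambda\alpha=F-\nu\le1$. Suppose $\lambda<\frac m2$. Then $\lambda\theta<\frac12$ for all $0<\theta\le\eta$, so the left side of (5) exceeds $\frac12-\frac1{64}>\frac14$ and $\theta\le4kE_+$ whenever $\eta-\theta\in T$, $\theta>0$. Hence $D\le v\cdot4kE_+\le E_+$, contradicting $E_+<D$.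

**Step 2: the values of $X$ hardly exceed $\eta$.** For $x\in T$, $\nu+\lambda x=G(x)\le1$ and $\nu+\lambda\alpha=F\ge1-k\varepsilon$, so
$$x\le\alpha+\frac{k\varepsilon}\lambda\le\eta+\frac{2k\varepsilon}m=\eta+2k\eta\varepsilon .$$
Hence $E_+\le2k\eta\varepsilon$.

**Step 3: a gap in the values below $\eta$.** Let $x=\eta(1-u)\in T$ with $0<u\le1$, so $\theta=\eta u$. By Step 1, $\lambda\theta\le\frac u{1-\varepsilon}\le(1+2\varepsilon)u$, and by Step 2, $\frac{kE_+}\theta\le\frac{2k^2\varepsilon}u$. So (5) gives $1-k\varepsilon-(1+2\varepsilon)u\le\frac{2k^2\varepsilon}u$. Multiply by $u\le1$: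
$$u(1-u)\le2k^2\varepsilon+k\varepsilon u+2\varepsilon u^2\le(2k^2+k+2)\varepsilon\le4k^2\varepsilon\le\tfrac3{16}.$$
So $u\le\frac14$ or $u\ge\frac34$.

**Step 4: a success needs all values high.** Let $\mathrm{Hi}=\{x\ge\frac34\eta\}$ and $q=\mu(\mathrm{Hi})$. Suppose all coordinates lie in $T$ and some $X_i\notin\mathrm{Hi}$. By Step 3 that coordinate is $\eta-\theta$ with $\theta\ge\frac34\eta$, and by Step 2 each other one exceeds $\eta$ by at most $2k\eta\varepsilon$. By (4) and symmetry,
$$\Phi\le1-\tfrac32\eta+2(k-1)\cdot2k\eta\varepsilon\le1-\tfrac32\eta+4k^2\eta\varepsilon\le1-\tfrac32\eta+\tfrac3{16}\eta<1 .$$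
Hence $F\le q^k$, and it suffices to show $q\eta\le\alpha$, for then $F\le(\alpha/\eta)^k=(m\alpha)^k$. Note that $q>0$, since $F>0$.

**Step 5: $q\eta\le\alpha$.** As in (a), we show that values of $X$ in $\mathrm{Hi}$ that lie below $\eta$ save less than the values above $\eta$ cost. Let $\eta(1-u_0)$ be the essential infimum of $\mu$ on $\mathrm{Hi}$. If $u_0\le0$, then $X\ge\eta$ a.s. on $\{X\in\mathrm{Hi}\}$, and $q\eta\le\mathbb EX\le\alpha$. Otherwise $0<u_0\le\frac14$, and there are points $x=\eta-\theta\in T\cap\mathrm{Hi}$, $\theta>0$, arbitrarily close to $\eta(1-u_0)$. For them $\theta\le\frac\eta4$, so $\lambda\theta\le\frac{1+2\varepsilon}4$, and (5) gives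
$$\tfrac12\le1-k\varepsilon-\tfrac{1+2\varepsilon}4\le\frac{kE_+}\theta ,$$
where the first inequality holds because $k\varepsilon+\frac\varepsilon2\le\frac14$. So $\theta\le2kE_+$, and in the limit $\eta u_0\le2kE_+$. All values above $\eta$ lie in $\mathrm{Hi}$, and values in $\mathrm{Hi}$ below $\eta$ are a.s. at least $\eta-\eta u_0$ and have total mass at most $v$. Hence
$$\mathbb E[X-\eta;\,X\in\mathrm{Hi}]\ge E_+-v\,\eta u_0\ge E_+(1-2kv)\ge0,$$
using $v\le\frac1{4k}$. So $q\eta\le\mathbb E[X;\,X\in\mathrm{Hi}]\le\alpha$, and $F\le(m\alpha)^k$. $\square$
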